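\title{Sparsest coverings and a gap in the generalized Tur\'an problem}

\begin{abstract}
For graphs $T$ and $H$, let $\mathrm{ex}(n,T,H)$ be the maximum number of copies of $T$ in an $H$-free graph on $n$ vertices. We compare it with the largest size $\mathrm{ex}^*(n,T,\mathcal F)$ of a collection of copies of $T$ in $K_n$ that avoids only the family $\mathcal F$ of the sparsest ways of covering $H$ by copies of $T$. We show that the two quantities can differ by $\Omega(n^{v_T})$ when $T$ is $2$-balanced and $m_2(H)\le m_2(T)$. This happens already when $T$ is the diamond $K_4^-$ and $H$ consists of two diamonds sharing a vertex. Among $2$-balanced graphs $T$ that are not vertex-transitive, a suitable $H$ exists if and only if $T$ contains a cycle, and we determine $\mathrm{ex}^*$ asymptotically for the graphs $H$ that we construct for them. A suitable $H$ also exists for all complete graphs $K_r$ with $r\ge3$ and for all even cycles, and for no acyclic $T$.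
\end{abstract}

\section{Introduction}

\subsection{Densities, coverings and the question}

All graphs are finite and simple, and the graphs $T$ and $H$ have at least one edge and no isolated vertices. For a graph $G$ we write $v_G=|V(G)|$ and $e_G=|E(G)|$, and we abbreviate $v=v_T$ and $e=e_T$. Subgraphs need not be induced and may have isolated vertices. The vertex set of $K_n$ is $[n]=\{1,\dots,n\}$.

Let $\mathrm{ex}(n,T,H)$ be the maximum number of copies of $T$ in an $H$-free graph on $n$ vertices; for $T=K_2$ this is the Tur\'an number of $H$. The copies of $T$ in an $H$-free graph form a collection in which no subcollection covers the edges of a copy of $H$. This paper asks what happens when only the sparsest such subcollections are forbidden.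

The \emph{$2$-density} of a graph $H$ is $m_2(K_2)=1/2$ if $H=K_2$, and otherwise
\[
m_2(H)=\max\Bigl\{\frac{e_J-1}{v_J-2}: J\subseteq H,\ v_J\ge 3\Bigr\}.
\]
We use it mostly in the form
\begin{equation}\label{eq:sub}
e_J\le m_2(H)\,(v_J-2)+1\qquad\text{for all } J\subseteq H \text{ with } v_J\ge2,
\end{equation}
where the case $v_J=2$ says that two vertices span at most one edge. A graph $T$ is \emph{$2$-balanced} if $T=K_2$ or $m_2(T)=\frac{e-1}{v-2}$. In both cases \eqref{eq:sub} holds with equality for $J=T$.

A \emph{$T$-covering of $H$} is a finite collection $\mathcal C$ of distinct copies of $T$ in some complete graph for which there is a copy $H'$ of $H$ such that every edge of $H'$ lies in some member of $\mathcal C$, and every member of $\mathcal C$ contains an edge of $H'$ that lies in no other member. We refer to the second condition as \emph{minimality} and use it as follows: if $\mathcal C_0\subseteq\mathcal C$ already covers all edges of $H'$, then $\mathcal C_0=\mathcal C$. Two collections are \emph{isomorphic}, or of the same \emph{type}, if a bijection between the vertex sets of their unions maps the members of one onto the members of the other. Minimality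 gives $|\mathcal C|\le e_H$, so there are finitely many types of $T$-coverings of $H$.

For a collection $\mathcal C'$ of copies of $T$, let $v_{\mathcal C'}$ and $e_{\mathcal C'}$ be the numbers of vertices and edges of the graph $\bigcup\mathcal C'$. If $|\mathcal C'|\ge2$, the \emph{ratio} of $\mathcal C'$ is
\[
d(\mathcal C')=\frac{e_{\mathcal C'}-e}{v_{\mathcal C'}-v},
\]
read as $+\infty$ when $v_{\mathcal C'}=v$. The \emph{$T$-density} of a finite collection $\mathcal C$ of distinct copies of $T$ is $m_T(\mathcal C)=e/v$ if $|\mathcal C|=1$, and
\[
m_T(\mathcal C)=\max\{d(\mathcal C'):\mathcal C'\subseteq\mathcal C,\ |\mathcal C'|\ge2\}\qquad\text{if }|\mathcal C|\ge2.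
\]
For a family $\mathcal G$ of $T$-coverings of $H$, a collection of copies of $T$ is \emph{$\mathcal G$-free} if none of its subcollections is isomorphic to a member of $\mathcal G$, and $\mathrm{ex}^*(n,T,\mathcal G)$ is the maximum size of a $\mathcal G$-free collection of copies of $T$ in $K_n$. The union of a $T$-covering of $H$ contains $H$, so the copies of $T$ in an $H$-free graph form a $\mathcal G$-free collection, and
\[
\mathrm{ex}^*(n,T,\mathcal G)\ge \mathrm{ex}(n,T,H).
\]
Throughout, $\mathcal F$ denotes the family of those $T$-coverings of $H$ whose $T$-density is smallest among all $T$-coverings of $H$; the pair $T,H$ will be clear from the context. The following question comes from the work of Samotij and Shikhelman~\cite{SS}.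

\medskip
\noindent\textbf{Question.} \emph{Are there graphs $T$ and $H$ such that $T$ is $2$-balanced, $m_2(H)\le m_2(T)$, and $\mathrm{ex}^*(n,T,\mathcal F)\ge \mathrm{ex}(n,T,H)+\Omega(n^{v})$?}
\medskip

When all three conditions hold we say that the pair $(T,H)$ \emph{has a gap}.

\subsection{What the densities measure, and what one would guess}

A first-moment computation explains the definitions; it serves only as motivation. Keep each edge of $K_n$ independently with probability $p$. The expected number of copies of a fixed graph $J$ has order $n^{v_J}p^{e_J}$. Copies of $J$ are therefore outnumbered by edges when $n^{v_J-2}p^{e_J-1}\to0$, and this happens for some $J\subseteq H$ when $p$ is much smaller than $n^{-1/m_2(H)}$. In that range all copies of $H$ can be destroyed by deleting few edges. The $T$-density plays the same role with copies of $T$ in place of edges. Copies of a collection $\mathcal C'$ are outnumbered by copies of $T$ when $n^{v_{\mathcal C'}-v}p^{e_{\mathcal C'}-e}\to0$, that is, when $p$ is much smaller than $n^{-1/d(\mathcal C')}$. So a covering $\mathcal C$ can be avoided by discarding few copies of $T$ until $p$ reaches $n^{-1/m_T(\mathcal C)}$,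 and as $p$ grows the coverings in $\mathcal F$ are the first that matter. The question asks whether this first obstruction can be substantially weaker than forbidding $H$ itself.

One kind of covering always exists and is as strong as forbidding $H$. A \emph{special covering} $F^e_{T,H}$ consists of $e_H$ copies of $T$, one containing each edge of a copy $H'$ of $H$, which apart from these edges and their ends are pairwise vertex-disjoint and disjoint from $H'$. Each edge of $H'$ lies in its own copy only, so minimality holds. The description leaves open which edge of $T$ is placed on each edge of $H'$, and we call every collection that fits it special.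

\begin{lemma}\label{lem:special}
Every special covering has $T$-density $\dfrac{e}{v-2+1/m_2(H)}$. If $T\neq K_2$ is $2$-balanced and $m_2(H)\le m_2(T)$, this number is at most $m_2(T)$, with equality when $m_2(H)=m_2(T)$.
\end{lemma}

\begin{proof}
If $H=K_2$, the covering has one member and the formula gives $e/v$. Let $e_H\ge2$. A subcollection $\mathcal C'$ with $k\ge2$ members sits on a subgraph $J\subseteq H'$ with $k$ edges and no isolated vertices. Its members are edge-disjoint and $v_{\mathcal C'}=v_J+k(v-2)$, so
\[
d(\mathcal C')=\frac{(k-1)e}{(k-1)(v-2)+v_J-2}=\frac{e}{v-2+\frac{v_J-2}{e_J-1}} .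
\]
The maximum defining $m_2(H)$ is attained by such a $J$: subgraphs with at most one edge contribute at most $0$, subgraphs with two edges contribute a positive value, and deleting isolated vertices does not decrease $\frac{e_J-1}{v_J-2}$. This proves the formula. With $m=m_2(T)$ and $\mu=m_2(H)\le m$ we have $m(v-2+1/\mu)=e-1+m/\mu\ge e$, with equality when $\mu=m$.
\end{proof}

It is known that $\mathrm{ex}^*(n,T,\mathcal G)=\mathrm{ex}(n,T,H)+o(n^v)$ whenever $\mathcal G$ contains $F^e_{T,H}$. By Lemma~\ref{lem:special} the family $\mathcal F$ contains either all special coverings or none, so we need this fact only in the form below, which has a short proof. Here and later we use that for any $j$ given vertices of $K_n$,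
\begin{equation}\label{eq:through}
\text{at most } v^{j}n^{v-j} \text{ copies of } T \text{ in } K_n \text{ contain all of them.}
\end{equation}
Indeed, a copy is the image of an injection $V(T)\to[n]$; choose the preimages of the $j$ vertices and then the images of the other vertices of $T$.

\begin{proposition}\label{prop:special}
If $\mathcal G$ contains every special covering, then $\mathrm{ex}^*(n,T,\mathcal G)=\mathrm{ex}(n,T,H)+o(n^v)$.
\end{proposition}

\begin{proof}
Fix $\delta>0$, let $\mathcal L$ be a $\mathcal G$-free collection in $K_n$, and let $G$ be the graph of those edges that lie in at least $\delta n^{v-2}$ members of $\mathcal L$. At most $\binom n2\delta n^{v-2}\le\delta n^v$ members have an edge outside $G$, and the others are copies of $T$ in $G$. It remains to show that $G$ is $H$-free for large $n$. Suppose that $H'\subseteq G$ is a copy of $H$. Go through the edges $f$ of $H'$ one by one and choose for $f$ a member of $\mathcal L$ that contains $f$ and no vertex, other than the ends of $f$, of $H'$ or of the members chosen before. There are at most $v_H+e_Hv$ vertices to avoid, and by \eqref{eq:through} each of them excludes at most $v^3n^{v-3}$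 of the at least $\delta n^{v-2}$ candidates. For large $n$ the choice is always possible, and it produces a special covering inside $\mathcal L$, a contradiction. Hence $|\mathcal L|\le\mathrm{ex}(n,T,H)+\delta n^v$.
\end{proof}

A gap is thus possible only if some covering is strictly sparser than the special ones. For $T=K_2$ this never happens: the only covering of $H$ is its edge set, which is special, and its density is $m_2(H)$. For a $2$-balanced $T$ with a cycle and $m_2(H)\le m_2(T)$, the special coverings have density at most $m_2(T)$, while two copies of $T$ with two common vertices already have ratio at least $m_2(T)$ (Lemma~\ref{lem:pairs}). A sparser covering must therefore consist, like a special one, of edge-disjoint copies that meet in at most one vertex. One might guess that such a loose configuration either does not exist or is again as restrictive as $H$. The guess is wrong.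

\subsection{Results and method}

The \emph{diamond} $K_4^-$ is $K_4$ minus an edge. It has two adjacent \emph{spine} vertices of degree $3$ and two nonadjacent \emph{tips} of degree $2$.

\begin{theorem}\label{thm:diamond}
Let $T$ be the diamond, and let $H=D_1\cup D_2$ be the union of two diamonds sharing exactly one vertex, which is a spine vertex of $D_1$ and a tip of $D_2$. Then $T$ is $2$-balanced, $m_2(H)=m_2(T)=2$, the smallest $T$-density of a $T$-covering of $H$ is $5/3$, the family $\mathcal F$ consists of the single type $\{D_1,D_2\}$, and
\[
\mathrm{ex}^*(n,T,\mathcal F)\ge\binom{\lfloor n/2\rfloor}{2}\binom{\lceil n/2\rceil}{2}=\frac{n^4}{64}+O(n^3),\qquad \mathrm{ex}(n,T,H)=o(n^4).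
\]
Hence $\mathrm{ex}^*(n,T,\mathcal F)\ge\mathrm{ex}(n,T,H)+\Omega(n^4)$.
\end{theorem}

This answers the question affirmatively. The proof in Section~\ref{sec:diamond} is self-contained and has three steps, which recur in every later example. First, $H$ is built from so sparse a collection of copies of $T$ that $\mathcal F$ can be determined completely. Second, a partition of $[n]$ prescribes where the vertices of a copy may lie, and the copies that obey it form an $\mathcal F$-free collection of order $n^v$. Third, $\mathrm{ex}(n,T,H)$ is bounded by classical extremal results.

The rest of the paper asks for which $2$-balanced $T$ some pair $(T,H)$ has a gap. Section~\ref{sec:glue} extends the diamond construction to graphs $H$ obtained by gluing two subgraphs of $T$ at a vertex and finds the asymptotics of $\mathrm{ex}^*$ exactly (Theorem~\ref{thm:glue}). It gives a gap for every $2$-balanced $T$ that contains a cycle and is not vertex-transitive (Corollary~\ref{cor:orbits}), and examples with the strict inequality $m_2(H)<m_2(T)$ (Corollary~\ref{cor:strict}). No acyclic $T$ admits a gap (Theorem~\ref{thm:forest}). So for $2$-balanced $T$ that are not vertex-transitive,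 a suitable $H$ exists if and only if $T$ contains a cycle. Vertex-transitive graphs need larger configurations. Section~\ref{sec:rigid} determines $\mathcal F$ for all unions of sufficiently sparse collections, and this yields a gap for even cycles (Theorem~\ref{thm:cycle}) and for complete graphs $K_r$ with $r\ge3$, where both quantities have order $n^r$ (Theorem~\ref{thm:clique}). For the remaining vertex-transitive $T$, such as the odd cycles $C_{2s+1}$ with $s\ge2$, we claim no result.

\section{Two diamonds}\label{sec:diamond}

We first recall the tool that bounds $\mathrm{ex}(n,T,H)$. A theorem of Erd\H{o}s~\cite{Er} states that for all $k\ge2$, $h\ge1$ and $\varepsilon>0$, and all large $n$, every family of at least $\varepsilon n^k$ subsets of $[n]$ of size $k$ contains, for some disjoint sets $U_1,\dots,U_k$ of size $h$, all $h^k$ sets with one element in each $U_i$. The case $k=2$ is the K\H{o}v\'ari--S\'os--Tur\'an theorem in its qualitative form.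

\begin{lemma}\label{lem:chi}
Let $k\ge2$ and $\chi(H)\le k$. Then an $H$-free graph on $n$ vertices has $o(n^k)$ copies of $K_k$. If moreover $K_k\subseteq T$, then $\mathrm{ex}(n,T,H)=o(n^v)$.
\end{lemma}

\begin{proof}
Apply the theorem of Erd\H{o}s with $h=v_H$ to the vertex sets of the copies of $K_k$ in a graph $G$. If there are at least $\varepsilon n^k$ of them, we obtain $U_1,\dots,U_k$ such that any two vertices from different $U_i$ lie in a common copy of $K_k$, hence are adjacent. Mapping the color classes of $H$ into the sets $U_i$ embeds $H$ in $G$. For the second statement, count injective edge-preserving maps $V(T)\to V(G)$: a fixed $K_k\subseteq T$ can be mapped in $o(n^k)$ ways and the other vertices in at most $n^{v-k}$ ways.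
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:diamond}]
\emph{The $2$-densities.} A subgraph of $T$ with $j=2,3,4$ vertices has at most $1,3,5$ edges, that is, at most $2j-3$. So $m_2(T)=2=\frac{5-1}{4-2}$ and $T$ is $2$-balanced. Let $J\subseteq H$ with $v_J\ge3$, and let $v_i$ be the number of vertices of $J$ in $D_i$, so that $v_1+v_2\le v_J+1$. If $v_1,v_2\ge2$, then $e_J\le(2v_1-3)+(2v_2-3)\le 2v_J-4$. Otherwise all edges of $J$ lie in one diamond and $e_J\le 2v_J-3$. In both cases $e_J-1\le2(v_J-2)$, and since $T\subseteq H$ we get $m_2(H)=2$.

\emph{No covering has density below $5/3$.} Let $\mathcal C$ be a $T$-covering, covering the copy $H'$ of $H$. Since $v_H=7>4$, no single member contains $H'$. If the members were pairwise vertex-disjoint, the connected graph $H'$ would lie in one of them. So two members share $j\ge1$ vertices, and then at most $0,1,3$ edges for $j=1,2,3$. The ratio of this pair is $\frac53$ if $j=1$, at least $\frac{5-1}{2}=2$ if $j=2$, at least $\frac{5-3}{1}=2$ if $j=3$, and $+\infty$ if $j=4$. Hence $m_T(\mathcal C)\ge5/3$, and $\{D_1,D_2\}$ attains this value. The special coverings have density $\frac{5}{2+1/2}=2$ and are not in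 $\mathcal F$.

\emph{Only $\{D_1,D_2\}$ has density $5/3$.} Let $m_T(\mathcal C)=5/3$. By the list of ratios, any two members share at most one vertex, so the members are edge-disjoint. For a subcollection $\mathcal C'$ with three members, $10\le\frac53(v_{\mathcal C'}-4)$ gives $v_{\mathcal C'}\ge10$. Consider a triangle of $H'$. If its edges lay in exactly two members, one member would contain all three vertices and the other two of them, so they would share two vertices. If its edges lay in three different members, each vertex of the triangle would belong to two of them, and they would span at most $12-3=9$ vertices. So every triangle of $H'$ lies in one member. The two triangles of a diamond share an edge, so by edge-disjointness each of the two diamonds of $H'$ lies in one member, and is therefore equal to it. By minimality $\mathcal C$ consists of these two diamonds.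

\emph{A large $\mathcal F$-free collection.} Split $[n]=A\cup B$ with $|A|=\lfloor n/2\rfloor$ and take all diamonds with spine in $A$ and tips in $B$. A diamond is determined by its spine and its pair of tips, so there are $\binom{|A|}2\binom{|B|}2$ of them. In a copy of $\{D_1,D_2\}$ the common vertex would be a spine vertex of one member and a tip of another, and so would lie in $A\cap B=\emptyset$.

\emph{Few diamonds in $H$-free graphs.} Each diamond is $3$-colorable (give the tips the same color), and permuting the colors of $D_2$ makes the two colorings agree at the common vertex. So $\chi(H)\le3$, and Lemma~\ref{lem:chi} with $k=3$ gives $\mathrm{ex}(n,T,H)=o(n^4)$.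
\end{proof}

The union of the collection used above is complete on $A$ and contains many copies of $H$. They are all covered by members of the collection, but only in denser ways, which $\mathcal F$ does not forbid. This is the source of the gap.

\section{How copies of a 2-balanced graph overlap}\label{sec:overlap}

In Sections~\ref{sec:overlap}--\ref{sec:rigid} the graph $T$ is $2$-balanced with $m:=m_2(T)>1$. A cycle of length $\ell$ has $\frac{\ell-1}{\ell-2}>1$, and a forest $J$ has $e_J\le v_J-1$, so the condition $m>1$ says exactly that $T$ contains a cycle. We have $v\ge3$ and $m(v-2)=e-1$, and $m>1$ gives $e\ge v$. The next lemma replaces the list of ratios $5/3,2,2,+\infty$.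

\begin{lemma}\label{lem:pairs}
Two distinct copies of $T$ sharing exactly $j$ vertices have ratio $\frac ev$ if $j=0$, ratio $\frac e{v-1}$ if $j=1$, and ratio at least $m$ if $j\ge2$. Moreover $\frac ev<\frac e{v-1}<m$. In particular, the members of a collection $\mathcal C$ with $|\mathcal C|\ge2$ and $m_T(\mathcal C)<m$ pairwise share at most one vertex and are edge-disjoint.
\end{lemma}

\begin{proof}
For $j\le1$ the copies share no edge, and their union has $2e$ edges and $2v-j$ vertices. For $j=v$ the ratio is $+\infty$. For $2\le j<v$ they share at most $m(j-2)+1$ edges by \eqref{eq:sub}, so the numerator of the ratio is at least $e-1-m(j-2)=m(v-j)$, and the denominator is $v-j$. Finally $\frac e{v-1}<\frac{e-1}{v-2}$ is equivalent to $ev-2e<ev-e-v+1$, that is, to $v-1<e$.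
\end{proof}

The interval between $\frac{e}{v-1}$ and $m$ is the room in which all our examples live. Recall that a graph is \emph{$2$-connected} if it has at least three vertices, is connected and has no cut vertex, and that any two edges of a $2$-connected graph lie on a common cycle.

\begin{lemma}\label{lem:2conn}
$T$ is $2$-connected.
\end{lemma}

\begin{proof}
Otherwise $T$ is disconnected or has a cut vertex. As $T$ has no isolated vertices, $T=J_1\cup J_2$ with edge-disjoint subgraphs on $v_1,v_2\ge2$ vertices that share at most one vertex, so $v_1+v_2\le v+1$. By \eqref{eq:sub}, $e\le m(v_1+v_2-4)+2\le m(v-3)+2=e+1-m<e$, a contradiction.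
\end{proof}

The triangle argument for the diamond extends to cycles of any length.

\begin{lemma}\label{lem:cycles}
Let $|\mathcal C|\ge2$ and $m_T(\mathcal C)\le\frac e{v-1}$. Then every cycle of $\bigcup\mathcal C$ lies in a single member of $\mathcal C$.
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:pairs} the members are edge-disjoint. Suppose that the edges of a cycle $Z$ lie in exactly $k\ge2$ members, forming $\mathcal C'$. From $(k-1)e=e_{\mathcal C'}-e\le\frac e{v-1}(v_{\mathcal C'}-v)$ we get $v_{\mathcal C'}\ge (k-1)(v-1)+v=k(v-1)+1$. On the other hand, split $Z$ into its maximal arcs whose edges belong to one member. There are $p\ge k$ arcs, separated by $p$ distinct vertices, and each of these lies in at least two members of $\mathcal C'$, because consecutive arcs belong to different members. Counting pairs of a vertex and a member containing it gives $kv\ge v_{\mathcal C'}+p$, so $v_{\mathcal C'}\le k(v-1)$, a contradiction.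
\end{proof}

\section{Gluing at a vertex}\label{sec:glue}

The diamond construction used two kinds of vertices of $T$ that no automorphism interchanges. The two pieces of $H$ need not be copies of $T$: it is enough that each piece, wherever it sits inside $T$, forces its gluing vertex to be of a definite kind.

Let $H_1,H_2$ be $2$-connected graphs with \emph{roots} $x_i\in V(H_i)$, each contained in $T$. An \emph{embedding} of $H_i$ in $T$ is an injective map $V(H_i)\to V(T)$ that sends edges to edges. Let $R_i\subseteq V(T)$ be the set of all images of $x_i$ under embeddings of $H_i$, and put $\rho_i=|R_i|\ge1$. Composing an embedding with an automorphism of $T$ gives an embedding, so $R_i$ is $\mathrm{Aut}(T)$-invariant. We say that a vertex $w$ \emph{has role $R_i$} in a copy $T'$ of $T$ if $w\in\psi(R_i)$ for some isomorphism $\psi\colon T\to T'$; by invariance this then holds for every isomorphism. Let $H$ be obtained from disjoint copies of $H_1$ and $H_2$ by identifying $x_1$ with $x_2$.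

\begin{theorem}\label{thm:glue}
Let $T$ be $2$-balanced with $m_2(T)>1$, and suppose that $R_1\cap R_2=\emptyset$. Then:
\begin{enumerate}
\item[(a)] $m_2(H)=\max(m_2(H_1),m_2(H_2))\le m_2(T)$.
\item[(b)] The smallest $T$-density of a $T$-covering of $H$ is $\frac e{v-1}$, and $\mathcal F$ consists of all pairs of copies $T_1,T_2$ sharing exactly one vertex, which has role $R_1$ in $T_1$ and role $R_2$ in $T_2$.
\item[(c)] $\mathrm{ex}^*(n,T,\mathcal F)=c\,n^v+O(n^{v-1})$, where $c=\dfrac1{|\mathrm{Aut}(T)|}\cdot\dfrac{\rho_1^{\rho_1}\rho_2^{\rho_2}}{(\rho_1+\rho_2)^{\rho_1+\rho_2}}$.
\item[(d)] $\limsup_{n\to\infty}\mathrm{ex}(n,T,H)/n^v<c$. Hence $\mathrm{ex}^*(n,T,\mathcal F)\ge\mathrm{ex}(n,T,H)+\Omega(n^v)$.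
\end{enumerate}
\end{theorem}

\begin{proof}[Proof of (a)]
Let $\mu=\max_i m_2(H_i)$. Then $\mu\le m_2(H)$ and $\mu\le m_2(T)$ because $H_i$ is a subgraph of both, and $\mu>1$ because $H_i$ contains a cycle. Let $J\subseteq H$ with $v_J\ge3$ have $v_i$ vertices in $H_i$, so $v_1+v_2\le v_J+1$. If $v_1,v_2\ge2$, then \eqref{eq:sub} gives $e_J\le\mu(v_1+v_2-4)+2\le\mu(v_J-2)+1+(1-\mu)<\mu(v_J-2)+1$. Otherwise all edges of $J$ lie in one $H_i$, and $e_J\le\mu(v_J-2)+1$ by \eqref{eq:sub}.
\end{proof}

\begin{proof}[Proof of (b)]
An embedding of $H$ in $T$ would send the root to a vertex of $R_1\cap R_2$, so $H\not\subseteq T$. Let $\mathcal C$ cover the copy $H'=H_1'\cup H_2'$ of $H$. Since $H'$ is connected and lies in no single member, two members intersect, and $m_T(\mathcal C)\ge\frac e{v-1}$ by Lemma~\ref{lem:pairs}.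

Suppose that equality holds. The members are edge-disjoint, and by Lemma~\ref{lem:cycles} every cycle of $H'$ lies in one member. Any two edges of the $2$-connected graph $H_i'$ lie on a common cycle, hence in the same member, so $H_i'$ lies in one member $T_i$. As $H\not\subseteq T$ we have $T_1\ne T_2$, and minimality gives $\mathcal C=\{T_1,T_2\}$. The two members share the root and, by Lemma~\ref{lem:pairs}, nothing else. The inclusion $H_i'\subseteq T_i$ shows that the root has role $R_i$ in $T_i$.

Conversely, let $T_1,T_2$ share exactly the vertex $w$, with role $R_i$ in $T_i$. Embedding $H_i$ in $T_i$ with $x_i\mapsto w$ gives a copy of $H$ in $T_1\cup T_2$. Each $T_i$ contains edges of this copy, and these lie in $T_i$ only, so the pair is a $T$-covering of $H$. Its density is $\frac e{v-1}$.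
\end{proof}

For a partition $[n]=A\cup B$, call a map $V(T)\to[n]$ \emph{compatible} if it sends $R_1$ into $A$ and $R_2$ into $B$, and call a copy of $T$ compatible if its vertices of role $R_1$ lie in $A$ and those of role $R_2$ lie in $B$. A compatible copy is the image of exactly $|\mathrm{Aut}(T)|$ injections, and all of them are compatible. If $|A|=\alpha n$, the number of compatible maps is $\beta(\alpha)n^v$ with $\beta(\alpha)=\alpha^{\rho_1}(1-\alpha)^{\rho_2}$. The derivative $\frac{\rho_1}{\alpha}-\frac{\rho_2}{1-\alpha}$ of $\log\beta$ shows that $\beta$ is largest on $[0,1]$ at $\alpha=\frac{\rho_1}{\rho_1+\rho_2}$, and its maximum is $\beta^*=c\,|\mathrm{Aut}(T)|$.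

\begin{proof}[Proof of (c)]
For the lower bound take $|A|=\lfloor\rho_1n/(\rho_1+\rho_2)\rfloor$ and all compatible copies. By (b), a copy of a member of $\mathcal F$ would have a vertex in $A\cap B=\emptyset$. There are $\beta^*n^v+O(n^{v-1})$ compatible maps, of which $O(n^{v-1})$ are not injective, so the collection has $cn^v+O(n^{v-1})$ members.

For the upper bound we show that every $\mathcal F$-free collection $\mathcal L$ becomes compatible with some partition after deleting $O(n^{v-1})$ members. Let $\mathcal L_i(w)$ be the set of members in which $w$ has role $R_i$, and call $w$ \emph{mixed} if $\mathcal L_1(w)$ and $\mathcal L_2(w)$ are both nonempty. Let $w$ be mixed, $S\in\mathcal L_1(w)$ and $S'\in\mathcal L_2(w)$. Then $S\ne S'$ because $R_1\cap R_2=\emptyset$, and $S,S'$ share a second vertex, since otherwise they would form a copy of a member of $\mathcal F$. Fixing $S'$, every member of $\mathcal L_1(w)$ contains $w$ and one of the other $v-1$ vertices of $S'$, so $|\mathcal L_1(w)|\le v^3n^{v-2}$ by \eqref{eq:through}. Fixing $S$ instead gives the same bound for $\mathcal L_2(w)$. Delete $\mathcal L_1(w)\cup\mathcal L_2(w)$ for all mixed $w$, in total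 at most $2v^3n^{v-1}$ members. Let $A$ be the set of vertices that have role $R_1$ in some remaining member, and $B=[n]\setminus A$. A vertex of $A$ is not mixed, so it has role $R_2$ in no member. Hence all remaining members are compatible, and there are at most $\beta^*n^v/|\mathrm{Aut}(T)|=cn^v$ of them.
\end{proof}

Part (d) cannot rely on Lemma~\ref{lem:chi} alone, since $\chi(H)$ may exceed the clique number of $T$. Instead we apply the structure found in (c) to an $H$-free graph $G$. To come close to $cn^v$ copies, $G$ would have to contain almost all compatible copies. If an edge of $T$ is allowed to lie inside $A$ or inside $B$, this makes $G$ almost complete there, which Tur\'an's theorem forbids: a $K_h$-free graph on $N$ vertices has at most $(1-\frac1{h-1})\frac{N^2}2$ edges.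

\begin{proof}[Proof of (d)]
Let $G$ be an $H$-free graph on $[n]$. The collection of all copies of $T$ in $G$ is $\mathcal F$-free, so the proof of (c) gives a partition $[n]=A\cup B$ with which all but $O(n^{v-1})$ copies are compatible. Thus $G$ has at most $N/|\mathrm{Aut}(T)|+O(n^{v-1})$ copies of $T$, where $N$ is the number of compatible maps that send edges of $T$ to edges of $G$. Let $h=v_H\ge5$ and $|A|=\alpha n$.

\emph{Case 1: some edge $yz$ of $T$ has no end in $R_2$.} Since $H\subseteq K_h$, the graph $G[A]$ is $K_h$-free. By Tur\'an's theorem at least $|A|^2/(h-1)$ of the ordered pairs in $A\times A$, diagonal included, are nonadjacent. In a compatible map each of $y,z$ ranges over $A$ or over $[n]$, a set that contains $A$ and has at most $n$ elements. So at least a fraction $\alpha^2/(h-1)$ of the compatible maps send $(y,z)$ to a nonadjacent pair, and $N\le\gamma(\alpha)n^v$ with $\gamma(\alpha)=\beta(\alpha)\bigl(1-\frac{\alpha^2}{h-1}\bigr)$. The continuous function $\gamma$ does not depend on $G$ or $n$ and attains its maximum on $[0,1]$ at some $\alpha_0$. It vanishes at $0$ and $1$ and is positive in between, so $0<\alpha_0<1$ and $\gamma(\alpha_0)<\beta(\alpha_0)\le\beta^*$.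 Hence $\limsup_n\mathrm{ex}(n,T,H)/n^v\le\gamma(\alpha_0)/|\mathrm{Aut}(T)|<c$.

\emph{Case 2: some edge of $T$ has no end in $R_1$.} Exchange the indices $1,2$ and the sets $A,B$ in Case~1.

\emph{Case 3: every edge of $T$ meets both $R_1$ and $R_2$.} As $R_1\cap R_2=\emptyset$, every edge has one end in each, so $T$ is bipartite. Then $H_1$ and $H_2$ are bipartite, and so is $H$, since a $2$-coloring of $H_2$ can be swapped to agree with that of $H_1$ at the root. Lemma~\ref{lem:chi} with $k=2$ gives $\mathrm{ex}(n,T,H)=o(n^v)$, while $c>0$.
\end{proof}

\begin{corollary}\label{cor:orbits}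
Let $T$ be $2$-balanced, contain a cycle, and not be vertex-transitive. Let $H$ be obtained by gluing two copies of $T$ at vertices from two different $\mathrm{Aut}(T)$-orbits, of sizes $\rho_1$ and $\rho_2$. Then $m_2(H)=m_2(T)$, the pair $(T,H)$ has a gap, and $\mathrm{ex}^*(n,T,\mathcal F)=cn^v+O(n^{v-1})$ with $c$ as in Theorem~\ref{thm:glue}(c).
\end{corollary}

\begin{proof}
Take $H_1=H_2=T$, which is $2$-connected by Lemma~\ref{lem:2conn}. An embedding of $T$ in $T$ is a bijection on vertices and on edges, hence an automorphism, so $R_1$ and $R_2$ are the two orbits.
\end{proof}

For the diamond $|\mathrm{Aut}(T)|=4$ and $\rho_1=\rho_2=2$, so $c=\frac14\cdot\frac{16}{256}=\frac1{64}$: the lower bound in Theorem~\ref{thm:diamond} is asymptotically sharp. Taking proper subgraphs of $T$ as pieces makes the inequality between the $2$-densities strict.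

\begin{corollary}\label{cor:strict}
Let $3\le s<t$, let $T=K_{s,t}$, and let $H$ consist of two copies of $K_{2,t}$ sharing one vertex, which lies in the side of size $2$ of one copy and in the side of size $t$ of the other. Then $T$ is $2$-balanced,
\[
m_2(H)=\frac{2t-1}t<\frac{st-1}{s+t-2}=m_2(T),
\]
$\mathrm{ex}(n,T,H)=o(n^{s+t})$, and
\[
\mathrm{ex}^*(n,T,\mathcal F)=\Bigl(\frac{s^st^t}{(s+t)^{s+t}\,s!\,t!}+o(1)\Bigr)n^{s+t}.
\]
\end{corollary}

\begin{proof}
Let $g(a,b)=\frac{ab-1}{a+b-2}$ for $a+b>2$. The numerator of $\partial g/\partial b$ is $a(a+b-2)-(ab-1)=(a-1)^2$, and that of $\partial g/\partial a$ is $(b-1)^2$. A subgraph of $K_{a,b}$ with $a'$ and $b'$ vertices in the two sides has at most $a'b'$ edges, so monotonicity gives $m_2(K_{a,b})=g(a,b)$ for $a,b\ge2$. Thus $T$ is $2$-balanced and $1<g(2,t)<g(s,t)$. The graph $K_{2,t}$ is $2$-connected. Being connected and bipartite, it embeds in $K_{s,t}$ side into side, and since $t>s$ its side of size $t$ goes onto the side of size $t$, while its side of size $2$ goes to an arbitrary pair in the other side. So $R_1$ is the side of size $s$ and $R_2$ the side of size $t$. As $|\mathrm{Aut}(T)|=s!\,t!$, Theorem~\ref{thm:glue}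 gives $m_2(H)$ and $\mathrm{ex}^*$. Finally $H$ is bipartite, so Lemma~\ref{lem:chi} applies with $k=2$.
\end{proof}

\begin{remark}\label{rem:transitive}
The hypothesis $R_1\cap R_2=\emptyset$ cannot hold when $T$ is vertex-transitive, since then $R_1=R_2=V(T)$, and the gap disappears with it. Let $T$ be vertex-transitive and let $H$ be two copies of $T$ glued at a vertex. The proof of (b) used the hypothesis only to get $H\not\subseteq T$, which now follows from $v_H>v$. So $\mathcal F$ consists of the pairs of copies sharing exactly one vertex. In an $\mathcal F$-free collection, all members through a vertex $w$ share a second vertex with a fixed one of them, so there are at most $v^3n^{v-2}$ by \eqref{eq:through}, and $\mathrm{ex}^*(n,T,\mathcal F)=O(n^{v-1})$.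
\end{remark}

\section{Unions of sparse collections}\label{sec:rigid}

For vertex-transitive $T$ we need coverings with more members, in general denser than $\frac e{v-1}$, and Lemma~\ref{lem:cycles} no longer applies. The following lemma settles the first step of the method for all of them at once: we may design the collection $\mathcal C$ freely, as long as its density stays below $m$, and take for $H$ its union. The reason is that $T$ attains equality in \eqref{eq:sub}, so cutting a copy of $T$ into pieces that belong to different members costs a ratio of at least $m$.

\begin{lemma}\label{lem:rigid}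
Let $T$ be $2$-balanced with $m=m_2(T)>1$. Let $\mathcal C$ be a collection of at least two copies of $T$ with $m_T(\mathcal C)<m$, and let $H=\bigcup\mathcal C$. Then $m_2(H)=m$, and $\mathcal F$ consists of the single type $\mathcal C$.
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:pairs} the members of $\mathcal C$ are edge-disjoint, so $\mathcal C$ is a $T$-covering of $H$.

\emph{The $2$-density.} Since $T\subseteq H$, we have $m_2(H)\ge m$. Let $J\subseteq H$ with $v_J\ge3$ and $e_J\ge1$, and let $\mathcal C'=\{T_1,\dots,T_k\}$ be the members that contain edges of $J$. Let $v_i\ge2$ and $e_i$ be the numbers of vertices and edges of $J$ in $T_i$. Then $e_J=\sum_ie_i$, and \eqref{eq:sub} together with $m(v-2)=e-1$ gives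
\begin{equation}\label{eq:piece}
m(v-v_i)\le m(v-2)-(e_i-1)=e-e_i .
\end{equation}
If $k=1$, then $e_J\le m(v_1-2)+1\le m(v_J-2)+1$. Let $k\ge2$. Every vertex of $\bigcup\mathcal C'$ lies in $J$ or is one of the $v-v_i$ vertices of some $T_i$ outside $J$, so \eqref{eq:piece} gives $mv_{\mathcal C'}\le mv_J+ke-e_J$. The assumption $d(\mathcal C')<m$ reads $(k-1)e<m(v_{\mathcal C'}-v)$. Combining the two, $mv_J>e_J+mv-e=e_J+2m-1$, that is, $e_J-1<m(v_J-2)$.

\emph{The family $\mathcal F$.} We show that every $T$-covering $\mathcal D$ of $H$ with $m_T(\mathcal D)<m$ is isomorphic to $\mathcal C$; since $m_T(\mathcal C)<m$, this proves the lemma. Let $\mathcal D$ cover the copy $H'$ of $H$, and let $\mathcal C_0$ be the image of $\mathcal C$ under an isomorphism $H\to H'$. As $e_H\ge2e$, we have $|\mathcal D|\ge2$, so the members of $\mathcal D$ pairwise share at most one vertex and are edge-disjoint. Fix $T_0\in\mathcal C_0$ and let $\mathcal D'=\{D_1,\dots,D_k\}$ be the members of $\mathcal D$ that contain edges of $T_0$. Suppose that $k\ge2$. Let $v_i\ge2$ and $e_i$ be the numbers of vertices and edges that $D_i$ shares with $T_0$. Then $\sum_ie_i=e$, inequality \eqref{eq:piece}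 holds again, and $v_{\mathcal D'}\le v+\sum_i(v-v_i)$. Therefore
\[
m(v_{\mathcal D'}-v)\le\sum_{i=1}^k(e-e_i)=(k-1)e=e_{\mathcal D'}-e,
\]
which means $d(\mathcal D')\ge m$, a contradiction. So $k=1$, and $T_0\subseteq D_1$ forces $T_0=D_1\in\mathcal D$. Thus $\mathcal C_0\subseteq\mathcal D$, and minimality gives $\mathcal D=\mathcal C_0$.
\end{proof}

The strict inequality $m_T(\mathcal C)<m$ is what keeps the special coverings out of $\mathcal F$: since $m_2(H)=m$, they have density exactly $m$ by Lemma~\ref{lem:special}. What remains in each case is to find a collection $\mathcal C$ that is sparse enough for Lemma~\ref{lem:rigid} and yet can be avoided by more than $\mathrm{ex}(n,T,H)+\Omega(n^v)$ copies of $T$.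

\section{Even cycles}\label{sec:cycle}

All vertices of a cycle look alike, but pairs of vertices do not: they differ in their distance. Label the vertices of $K_n$ by $\mathbb Z_v$ and keep only the cycles whose labels run through $0,1,\dots,v-1$ in order. Along such a cycle the distance between two vertices determines the difference of their labels up to sign, and for antipodal vertices it determines it completely. In a closed chain of cycles these differences must add up to $0$, so we choose a chain for which they cannot. For $v=4$ take five $4$-cycles in a ring, each meeting its two neighbors in a pair of opposite vertices: the five differences equal $2$, and $10\not\equiv0\pmod4$.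

\begin{theorem}\label{thm:cycle}
For every even cycle $T=C_v$, $v=2s\ge4$, there is a bipartite graph $H$ with $m_2(H)=m_2(T)$, $\mathrm{ex}(n,T,H)=o(n^v)$ and $\mathrm{ex}^*(n,T,\mathcal F)\ge\lfloor n/v\rfloor^v$.
\end{theorem}

\begin{proof}
Proper subgraphs of $C_v$ are forests, so $C_v$ is $2$-balanced with $m=\frac{v-1}{v-2}>1$. Let $k=v+1$ and let $\mathcal C=\{T_1,\dots,T_k\}$ be cycles of length $v$ with $V(T_i)\cap V(T_{i+1})=\{y_i\}$, indices modulo $k$, and no other intersections. Thus $T_i$ contains $y_{i-1}$ and $y_i$, where $y_0=y_k$. Let these two vertices be antipodal in $T_i$ (at distance $s$) for $1\le i<k$, and at distance $2$ in $T_k$. Let $H=\bigcup\mathcal C$.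

\emph{Sparsity.} The members are edge-disjoint. A proper subcollection with $t\ge2$ members contains at most $t-1$ cyclically consecutive pairs, so it has at least $tv-(t-1)$ vertices, and its ratio is at most $\frac{(t-1)v}{(t-1)(v-1)}=\frac v{v-1}<m$. The whole collection has $k(v-1)$ vertices and ratio $\frac{(k-1)v}{k(v-1)-v}$. This is less than $\frac{v-1}{v-2}$ exactly when
\[
(v-1)\bigl(k(v-1)-v\bigr)-(k-1)v(v-2)=k-v
\]
is positive, which is why we take $k=v+1$. By Lemma~\ref{lem:rigid}, $m_2(H)=m$ and $\mathcal F=\{\mathcal C\}$.

\emph{$H$ is bipartite.} Give $y_i$ the color $is\bmod2$ for $0\le i\le k-1$. For $i<k$ the colors of $y_{i-1}$ and $y_i$ differ by $s$, their distance in $T_i$. The colors of $y_{k-1}$ and $y_k=y_0$ agree because $(k-1)s=vs$ is even, and their distance in $T_k$ is $2$. In an even cycle, a coloring of two vertices that matches the parity of their distance extends to a proper $2$-coloring, so $H$ is bipartite. Lemma~\ref{lem:chi} with two colors gives $\mathrm{ex}(n,T,H)=o(n^v)$.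

\emph{A large $\mathcal C$-free collection.} Take disjoint sets $V_a\subseteq[n]$, $a\in\mathbb Z_v$, of size $\lfloor n/v\rfloor$, and all $\lfloor n/v\rfloor^v$ cycles $w_0w_1\cdots w_{v-1}$ with $w_a\in V_a$. Suppose that a copy of $\mathcal C$ lies in this collection, and let $a_i\in\mathbb Z_v$ be the index of the set containing the image of $y_i$. Then $a_i-a_{i-1}=s$ for $1\le i<k$, as $s=-s$ in $\mathbb Z_v$, and $a_k-a_{k-1}=\pm2$. The sum of these differences is $0$ because $a_0=a_k$, but it equals $vs\pm2\equiv\pm2\not\equiv0\pmod v$, as $v\ge4$.
\end{proof}

The parity of $v$ was used twice: for the existence of antipodal vertices and for the bipartiteness of $H$.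

\section{Complete graphs}\label{sec:clique}

Let $T=K_r$ with $r\ge3$. Since $\bigl(\binom s2-1\bigr)/(s-2)=\frac{s+1}2$ increases with $s$, the graph $K_r$ is $2$-balanced with $m=\frac{r+1}2$. A copy of $K_r$ is determined by its vertex set, so collections are $r$-uniform hypergraphs.

Here $\mathrm{ex}(n,T,H)=o(n^r)$ is of no use. Suppose that $H=\bigcup\mathcal C$ has a proper $r$-coloring. Then every member of $\mathcal C$ has one vertex of each color, and the theorem of Erd\H{o}s finds a copy of $\mathcal C$ in every collection of $\varepsilon n^r$ sets, so $\mathrm{ex}^*(n,T,\{\mathcal C\})=o(n^r)$. Hence we need $\chi(H)>r$, and then the complete $r$-partite graph already gives about $(n/r)^r$ copies of $K_r$ in an $H$-free graph. A collection that beats this count is the family of all $r$-sets meeting a fixed set $B$ of size about $n/r$ in exactly one vertex. It avoids $\mathcal C$ as soon as no vertex set meets every member of $\mathcal C$ exactly once. The difficulty is to achieve this with $m_T(\mathcal C)<m$.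

\begin{theorem}\label{thm:clique}
For every $r\ge3$ there is a graph $H$ with $m_2(H)=m_2(K_r)=\frac{r+1}2$ and $\mathrm{ex}(n,K_r,H)=(1+o(1))(n/r)^r$, for which
\[
\mathrm{ex}^*(n,K_r,\mathcal F)\ge\Bigl(\frac{(r-1)^{r-1}}{(r-1)!}-o(1)\Bigr)\Bigl(\frac nr\Bigr)^r,\qquad\text{where}\quad\frac{(r-1)^{r-1}}{(r-1)!}\ge2 .
\]
\end{theorem}

\subsection{Parts and stars}

The collection $\mathcal C$ will have two kinds of members. Disjoint $r$-sets, called parts, force the set $B$ to choose one vertex from each. A member consisting of two vertices $c,\ell$ of different parts and $r-2$ vertices used nowhere else forbids $B$ to choose both $c$ and $\ell$. The computation \eqref{eq:budget} below shows that the density condition allows fewer than $r(f-1)$ forbidden pairs among any $f\geq 2$ parts. We arrange the forbidden pairs in vertex-disjoint stars. A star on $i$ vertices has only $i-1$ edges, and yet choosing its center removes one option from each part that contains a leaf. Doing this repeatedly removes all options.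

A \emph{system} consists of disjoint sets of size $r$, the \emph{parts}, and vertex-disjoint stars on the union of the parts, each with a center and at least one leaf. A vertex is \emph{free} if it lies in no star. For $k=r,r-1,\dots,0$ we define a system $Y_k$ in which every part has exactly $k$ free vertices and every star meets every part in at most one vertex. The system $Y_r$ is a single part without stars. Given $Y_k$ with $k\ge1$, put $q=r-k+1$. The system $Y_{k-1}$ consists of a new \emph{root part} $P$ and $q$ disjoint copies $Y_k^1,\dots,Y_k^q$ of $Y_k$, together with $q$ new stars: choose distinct $p_1,\dots,p_q\in P$, and let the $i$-th new star have center $p_i$ and, as leaves, one free vertex from each part of $Y_k^i$. The root part has $r-q=k-1$ free vertices, every other part loses exactly one free vertex, and each new star meets each part at most once. Figure~\ref{fig:system} shows $Y_1$ for $r=3$.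

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.9]
\foreach \x/\y in {3/3,0/1.5,0/0,6/1.5,6/0}
  \draw[rounded corners] (\x-0.3,\y-0.3) rectangle (\x+2.3,\y+0.3);
\draw[thick] (0,1.5)--(0,0) (8,1.5)--(8,0);
\draw[thick] (2,1.5)--(3,3)--(2,0) (6,1.5)--(5,3)--(6,0);
\foreach \x/\y in {3/3,5/3,0/1.5,2/1.5,0/0,2/0,6/1.5,8/1.5,6/0,8/0}
  \fill (\x,\y) circle (0.09);
\foreach \x/\y in {4/3,1/1.5,1/0,7/1.5,7/0}
  \draw[fill=white] (\x,\y) circle (0.09);
\node at (3,3.55) {$p_1$};
\node at (5,3.55) {$p_2$};
\node at (-0.85,0.75) {$Y_2^1$};
\node at (8.85,0.75) {$Y_2^2$};
\end{tikzpicture}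
\caption{The system $Y_1$ for $r=3$. Boxes are parts, lines are star edges, and hollow vertices are free. A choice of one vertex from each box that contains no star edge must use a hollow vertex: if $p_1$ is chosen, the two leaves of its star are excluded, and the two left-most vertices cannot both be chosen.}
\label{fig:system}
\end{figure}

A \emph{transversal} is a set containing exactly one vertex from each part. It is \emph{independent} if it does not contain both ends of a star edge.

\begin{lemma}\label{lem:transversal}
Every independent transversal of $Y_k$ contains a free vertex. In particular $Y_0$ has no independent transversal.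
\end{lemma}

\begin{proof}
In $Y_r$ all vertices are free. Let the statement hold for $Y_k$, and let $Z$ be an independent transversal of $Y_{k-1}$. If the vertex of $Z$ in the root part is free, we are done. Otherwise it is some $p_i$. The restriction of $Z$ to $Y_k^i$ is an independent transversal, so it contains a vertex $y$ that is free in $Y_k^i$. Since $p_i\in Z$ and $Z$ is independent, $y$ is not a leaf of the $i$-th new star, and no other new star meets $Y_k^i$. So $y$ is free in $Y_{k-1}$.
\end{proof}

Let $\mathcal C$ consist of the copies of $K_r$ on the parts of $Y_0$, the \emph{part members}, and, for each star edge $c\ell$ of $Y_0$, an \emph{edge member}: a copy of $K_r$ on $c$, $\ell$ and $r-2$ new vertices that belong to no other member. Members pairwise share at most one vertex: parts are disjoint, a star meets a part at most once, and two star edges share at most a center. If a set met every member of $\mathcal C$ in exactly one vertex, its intersection with the union of the parts would be an independent transversal of $Y_0$. So Lemma~\ref{lem:transversal} gives: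
\begin{equation}\label{eq:noexact}
\text{no set of vertices meets every member of $\mathcal C$ in exactly one vertex.}
\end{equation}

\subsection{The density of the collection}

\begin{lemma}\label{lem:cliquedensity}
$m_T(\mathcal C)<\frac{r+1}2$.
\end{lemma}

\begin{proof}
Let $\mathcal C'\subseteq\mathcal C$ consist of $f$ part members and $g$ edge members, $f+g\ge2$; call the corresponding parts and star edges \emph{chosen}. Let $U$ be the union of the chosen parts, and let $\mu$ be the number of vertices outside $U$ that are ends of chosen star edges. Then $e_{\mathcal C'}=(f+g)\binom r2$ and $v_{\mathcal C'}=rf+(r-2)g+\mu$. With $m=\frac{r+1}2$ we have $mr-\binom r2=r$ and $m(r-2)-\binom r2=-1$, so $mv_{\mathcal C'}-e_{\mathcal C'}=rf-g+m\mu$. The inequality $d(\mathcal C')<m$ says that $mv_{\mathcal C'}-e_{\mathcal C'}>mr-\binom r2=r$, so we have to prove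
\begin{equation}\label{eq:budget}
g-m\mu<r(f-1).
\end{equation}
We split the left side over the stars. For a star $\sigma$ let $i_\sigma$ be the number of its vertices in $U$, let $g_\sigma$ be the number of its chosen edges, let $j_\sigma$ be the number of ends of these edges outside $U$, and let $w_\sigma=g_\sigma-mj_\sigma$. Stars are vertex-disjoint, so $g-m\mu=\sum_\sigma w_\sigma$. If $g_\sigma=0$, then $w_\sigma=0$. If $g_\sigma\ge1$, call $\sigma$ \emph{used}; its chosen edges span $g_\sigma+1\le i_\sigma+j_\sigma$ vertices, and since $m-1=\frac{r-1}2$,
\begin{equation}\label{eq:star}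
w_\sigma\le i_\sigma-1-\tfrac{r-1}2\,j_\sigma .
\end{equation}

\emph{Case $f=0$.} Here $g\ge2$, and a used star has $j_\sigma=g_\sigma+1$, so $w_\sigma=-\frac{r+1}2-\frac{r-1}2g_\sigma$. At least one star is used, so $\sum_\sigma w_\sigma\le-\frac{r+1}2-\frac{r-1}2g\le-\frac{r+1}2-(r-1)<-r$.

\emph{Case $f=1$.} Here $g\ge1$ and $i_\sigma\le1$ for all $\sigma$. A used star has at least two ends of chosen edges, at most one of them in $U$, so $j_\sigma\ge1$ and $w_\sigma<0$ by \eqref{eq:star}. Hence $\sum_\sigma w_\sigma<0$.

\emph{Case $f\ge2$.} Let $S$ be the set of stars that meet $U$. No vertex of $Y_0$ is free, so $\sum_{\sigma\in S}i_\sigma=rf$. A star outside $S$ has $i_\sigma=0$ and $w_\sigma\le0$. A star in $S$ has $w_\sigma\le i_\sigma-1$, by \eqref{eq:star} if it is used and because $i_\sigma\ge1$ if it is not. Therefore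
\begin{equation}\label{eq:S}
\sum_\sigma w_\sigma\le\sum_{\sigma\in S}(i_\sigma-1)=rf-|S| .
\end{equation}
The $r$ vertices of a part lie in $r$ different stars, so $|S|\ge r$, and \eqref{eq:budget} follows if $|S|>r$. Let $|S|=r$; we must find one star in $S$ with $w_\sigma<i_\sigma-1$. Now every chosen part meets all $r$ stars of $S$, so $i_\sigma=f\ge2$ for $\sigma\in S$. Let $P_0=\{p_1,\dots,p_r\}$ be the root part of $Y_0$, and let $\sigma_i$ be the star with center $p_i$, which meets $P_0$ and every part of $Y_1^i$, and no other part. If $P_0$ were chosen, $S$ would be $\{\sigma_1,\dots,\sigma_r\}$; but a second chosen part lies in some $Y_1^i$ and meets only $\sigma_i$ among these stars. So $P_0$ is not chosen. Take a chosen part, lying in $Y_1^i$ say. Then $\sigma_i\in S$, and its center $p_i$ is not in $U$. If $\sigma_i$ is used, $p_i$ is an end of a chosen edge, so $j_{\sigma_i}\ge1$ and \eqref{eq:star} gives $w_{\sigma_i}<i_{\sigma_i}-1$. If it is not used, $w_{\sigma_i}=0<f-1=i_{\sigma_i}-1$ fails only for $f\le1$, which is excluded. So \eqref{eq:S} is strict, and $\sum_\sigma w_\sigma<rf-r$.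
\end{proof}

\subsection{The two extremal numbers}

We recall two more facts. The \emph{removal lemma}: for every $k$ and $\varepsilon>0$ there is $\delta>0$ such that every graph on $n$ vertices with at most $\delta n^k$ copies of $K_k$ can be made $K_k$-free by deleting at most $\varepsilon n^2$ edges. \emph{Zykov's theorem}: among $K_{r+1}$-free graphs on $n$ vertices, the Tur\'an graph, that is, the complete $r$-partite graph with parts as equal as possible, has the most copies of $K_r$. Their number is the product of the part sizes, which lies between $\lfloor n/r\rfloor^r$ and $(n/r)^r$.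

\begin{proof}[Proof of Theorem~\ref{thm:clique}]
Let $H=\bigcup\mathcal C$. Lemmas~\ref{lem:cliquedensity} and~\ref{lem:rigid} give $m_2(H)=\frac{r+1}2$ and $\mathcal F=\{\mathcal C\}$.

\emph{The bound on $\mathrm{ex}^*$.} Fix $B\subseteq[n]$ with $|B|=\lfloor n/r\rfloor$ and take all $r$-sets meeting $B$ in exactly one vertex. By \eqref{eq:noexact} this collection contains no copy of $\mathcal C$. Its size is
\[
|B|\binom{n-|B|}{r-1}=(1+o(1))\,\frac nr\cdot\frac{\bigl((r-1)n/r\bigr)^{r-1}}{(r-1)!}=(1+o(1))\,\frac{(r-1)^{r-1}}{(r-1)!}\Bigl(\frac nr\Bigr)^r,
\]
and $\frac{(r-1)^{r-1}}{(r-1)!}=\prod_{i=1}^{r-1}\frac{r-1}i\ge r-1\ge2$.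

\emph{The chromatic number of $H$.} For $J\subseteq H$ with $v_J\ge3$, inequality \eqref{eq:sub} gives $2e_J\le(r+1)(v_J-2)+2<(r+1)v_J$, so $J$ has a vertex of degree at most $r$; the same holds for $v_J\le2$. Removing such vertices one at a time and coloring greedily in the reverse order shows $\chi(H)\le r+1$. A color class of a proper $r$-coloring would meet every member of $\mathcal C$ in exactly one vertex, contrary to \eqref{eq:noexact}. So $\chi(H)=r+1$.

\emph{The value of $\mathrm{ex}$.} For $\chi(H)=r+1$ one has $\mathrm{ex}(n,K_r,H)=(1+o(1))(n/r)^r$ by a result of Alon and Shikhelman~\cite{AS}; we give the argument. The Tur\'an graph with $r$ parts is $H$-free, which gives the lower bound. An $H$-free graph $G$ on $n$ vertices has $o(n^{r+1})$ copies of $K_{r+1}$ by Lemma~\ref{lem:chi}. By the removal lemma, deleting $o(n^2)$ edges makes it $K_{r+1}$-free. Each edge lies in at most $n^{r-2}$ copies of $K_r$, so $o(n^r)$ copies are lost, and at most $(n/r)^r$ remain by Zykov's theorem.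
\end{proof}

\section{Acyclic graphs have no gap}\label{sec:forest}

All constructions above use the inequality $\frac e{v-1}<m_2(T)$ of Lemma~\ref{lem:pairs}. For a tree with at least three vertices both sides equal $1$, and the room between them vanishes. A covering is then either made of vertex-disjoint copies, which are impossible to avoid, or it is no sparser than the special coverings.

\begin{theorem}\label{thm:forest}
If $T$ is $2$-balanced and acyclic (equivalently, $m_2(T)\le1$), then for every $H$ with $m_2(H)\le m_2(T)$ one has $\mathrm{ex}^*(n,T,\mathcal F)=\mathrm{ex}(n,T,H)+o(n^v)$.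
\end{theorem}

\begin{proof}
A forest that contains a path with two edges has $2$-density $1$, because that path gives $\frac{2-1}{3-2}=1$. A forest without such a path and without isolated vertices is a matching. A matching has $2$-density $\frac12$: this is the definition for one edge, and a subgraph with $k\ge1$ edges has at least $2k$ vertices, with $\frac{k-1}{2k-2}=\frac12$ for $k\ge2$. So either $T$ is a matching, or $m_2(T)=1$, in which case balance gives $e=v-1$ and $T$ is a tree with $v\ge3$. Since $m_2(H)\le1$, the graph $H$ is a forest, and it is a matching if $T$ is.

\emph{Disjoint coverings.} Suppose that $\mathcal F$ contains a covering by $k$ pairwise vertex-disjoint copies of $T$. All collections of $k$ disjoint copies are isomorphic, so in an $\mathcal F$-free collection a maximal subcollection of pairwise disjoint members has at most $k-1$ members. Every member meets their at most $(k-1)v$ vertices, so $\mathrm{ex}^*(n,T,\mathcal F)=O(n^{v-1})$ by \eqref{eq:through}. As $0\le\mathrm{ex}(n,T,H)\le\mathrm{ex}^*(n,T,\mathcal F)$, the theorem holds in this situation. Note also that $k$ disjoint copies have $T$-density $e/v$, since every ratio is $\frac{(k'-1)e}{(k'-1)v}$,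 and that the special coverings of a matching $H$ consist of disjoint copies.

\emph{$T$ is a matching.} Now $e/v=\frac12$, and we claim that every covering has density at least $\frac12$. This holds for a single member. Otherwise take any two members and let $J$ be their common subgraph. If $v_J=v$ the ratio is $+\infty$, and if $v_J<v$ then $e_J\le v_J/2$ gives ratio $\frac{e-e_J}{v-v_J}\ge\frac12$. The special coverings of the matching $H$ are disjoint coverings of density $\frac12$, so they belong to $\mathcal F$, and the previous paragraph applies.

\emph{$T$ is a tree with $v\ge3$.} If two members of a covering have a common subgraph $J$ with $v_J\ge1$, their ratio is $+\infty$ for $v_J=v$, and otherwise it is $\frac{e-e_J}{v-v_J}\ge\frac{(v-1)-(v_J-1)}{v-v_J}=1$, because $J$ is a forest. So a covering has density $\frac{v-1}v<1$ if its members are pairwise disjoint, and at least $1$ if they are not. If a covering with pairwise disjoint members exists, it belongs to $\mathcal F$ and we are done. If none exists, then $H$ is not a matching, so $m_2(H)=1$, and every covering has density at least $1$. The special coverings have density $\frac{v-1}{v-2+1}=1$ by Lemma~\ref{lem:special},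 so they all belong to $\mathcal F$, and Proposition~\ref{prop:special} completes the proof.
\end{proof}

\begin{thebibliography}{9}

\bibitem{AS}
Alon and Shikhelman, \emph{Many $T$ copies in $H$-free graphs}, 2016.

\bibitem{Er}
Erd\H{o}s, on $r$-partite $r$-graphs, 1964.

\bibitem{SS}
Wojciech Samotij and Clara Shikhelman, \emph{A generalized Tur\'an problem in random graphs}, arXiv:1806.06609 (2018).

\end{thebibliography}
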